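\title{The perimeter of the convex hull of hyperbolic Brownian motion: law of large numbers and Gaussian fluctuations}

\begin{abstract}
Let $L_t$ be the perimeter of the convex hull of Brownian motion run for time $t$ in the hyperbolic plane, and let $R_t$ be its distance from the starting point. We show that $L_t/t\to2$ almost surely and in $L^p$ for all $p<\infty$, that $\mathbb E L_t=4\,\mathbb E R_t=2t+8\log2+o(1)$, and that $(L_t-2t)/\sqrt t$ converges in distribution to a centered Gaussian law of variance $\sigma^2\in[4,\infty)$. The proof writes $L_t$ as the invariant measure of the set of geodesics met by the path. Reflection in a geodesic computes the mean, and negative curvature makes this count additive in time up to errors that are bounded in $L^2$.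
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathbb H^2$ be the hyperbolic plane, the complete simply connected surface of constant curvature $-1$, with distance $d$ and a distinguished point $o$. A point $x\ne o$ has geodesic polar coordinates $(r,\theta)$ with $r=d(o,x)$. Let $B=(B_t)_{t\ge0}$ be Brownian motion on $\mathbb H^2$ started at $o$, the diffusion with generator $\frac12\Delta$. In polar coordinates $B_t=(R_t,\theta_t)$, where $R_0=0$ and
\begin{equation}\label{eq:radial}
\mathrm dR_t=\frac{\mathrm dt}{2\tanh R_t}+\mathrm dW^R_t .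
\end{equation}
For $t\ge s>0$ the angle is $\theta_t=\theta_s+\int_s^t(\sinh R_u)^{-1}\,\mathrm dW^{(s)}_u$ modulo $2\pi$, where $\theta_s$ is uniform on $[0,2\pi)$ and $W^R$, $W^{(s)}$ are independent standard real Brownian motions. Let $\mathcal H_t$ be the smallest geodesically convex set containing $\{B_s:0\le s\le t\}$, and let $L_t$ be the length of its boundary.

Three facts are known: $R_t/t\to\frac12$ almost surely, $\theta_t$ converges almost surely to a limiting angle $\theta_\infty$, and $\mathbb EL_t\sim4\,\mathbb ER_t$. Since $\mathbb ER_t\sim t/2$ (see \eqref{eq:meanR} below), the perimeter grows linearly on average. The following question comes from \cite{BVW}.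

\medskip
\noindent\textbf{Question.} \emph{Does $L_t/t$ have a limit in distribution as $t\to\infty$? If so, is the limit a constant?}
\medskip

Three answers are plausible. In the Euclidean plane, scaling shows that the law of $L_t/\sqrt t$ does not depend on $t$, and this law is not a point mass, because $L_1\ge2|B_1|$ is unbounded; so the normalized perimeter might stay random. On the other hand, the hyperbolic path escapes at speed $\frac12$ in the single direction $\theta_\infty$. One may then expect $\mathcal H_t$ to be a thin sliver around the segment $[o,B_t]\subset\mathcal H_t$, with $L_t\approx2R_t\approx t$. The limit would be $1$, and the mean $2t$ would come from rare large excursions, which is conceivable because a disc of radius $r$ has perimeter $2\pi\sinh r$. The third candidate is the constant $2$ suggested by the mean, and it is the right one.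

\begin{theorem}[Law of large numbers]\label{thm:lln}
As $t\to\infty$, $L_t/t\to2$ almost surely and in $L^p$ for every $1\le p<\infty$. In particular $L_t/t$ converges in distribution, and the limit is the constant $2$.
\end{theorem}

\begin{theorem}[The mean]\label{thm:mean}
For every $t\ge0$,
\[
\mathbb EL_t=4\,\mathbb ER_t=2t+8\log2-8\,\mathbb E\log(1+e^{-R_t}).
\]
Hence $2t\le\mathbb EL_t\le2t+8\log2$ for all $t\ge0$, and $\mathbb EL_t=2t+8\log2+o(1)$ as $t\to\infty$.
\end{theorem}

\begin{theorem}[Fluctuations]\label{thm:clt}
There is $\sigma^2\in[4,\infty)$ such that $\operatorname{Var}(L_t)/t\to\sigma^2$ and $(L_t-2t)/\sqrt t$ converges in distribution to $N(0,\sigma^2)$. Moreover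
\[
\operatorname{Cov}(L_t,R_t)\sim2t,\qquad\operatorname{Var}(L_t-2R_t)=(\sigma^2-4)\,t+o(t).
\]
\end{theorem}

Since $0<\sigma^2<\infty$, the fluctuations of $L_t$ have exact order $\sqrt t$.

The boundary of $\mathcal H_t$ depends on the whole path in a complicated way, and we never look at it. Crofton's formula replaces $L_t$ by the measure of the set of geodesics that the path meets (Section~\ref{sec:crofton}). This count has two properties, which Section~\ref{sec:small} exhibits in two cases done by hand. First, the reflection principle applies to each geodesic separately and computes expectations (Sections~\ref{sec:mean} and~\ref{sec:cov}). Second, the count is subadditive in time, which gives Theorem~\ref{thm:lln} (Section~\ref{sec:lln}); in negative curvature it is additive up to an error bounded in $L^2$ (Section~\ref{sec:defect}), which gives the central limit theorem (Section~\ref{sec:clt}).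

\section{Perimeter as a count of lines}\label{sec:crofton}

A \emph{line} is a complete geodesic. We compute in the hyperboloid model. On $\mathbb R^3$ put $\langle x,y\rangle=-x_0y_0+x_1y_1+x_2y_2$. Then $\mathbb H^2=\{x:\langle x,x\rangle=-1,\ x_0>0\}$ with $\cosh d(x,y)=-\langle x,y\rangle$; the isometries are the linear maps that preserve the form and this sheet; and the lines are the sets $\{x\in\mathbb H^2:\langle x,n\rangle=0\}$ with $\langle n,n\rangle=1$, where the \emph{unit normal} $n$ is determined up to sign. We take $o=(1,0,0)$, so that the point $(r,\theta)$ is $x=(\cosh r,\sinh r\cos\theta,\sinh r\sin\theta)$. A line $\ell$ that misses $o$ has exactly one unit normal with $n_0>0$, which can be written $n=(\sinh\rho,\cosh\rho\cos\varphi,\cosh\rho\sin\varphi)$ with $\rho>0$; we write $\ell=\ell(\rho,\varphi)$. Then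
\[
\langle x,n\rangle=\cosh r\cosh\rho\,\bigl(\tanh r\cos(\theta-\varphi)-\tanh\rho\bigr).
\]
The smallest $r$ at which this vanishes is $r=\rho$, attained at $\theta=\varphi$, so $\rho=d(o,\ell)$ and $\varphi$ is the direction of the point of $\ell$ nearest to $o$. We say that $x$ is \emph{beyond} $\ell$ if $x$ lies in the open half-plane bounded by $\ell$ that does not contain $o$. Since $\langle o,n\rangle=-\sinh\rho<0$,
\begin{equation}\label{eq:beyond}
x=(r,\theta)\text{ is beyond }\ell(\rho,\varphi)\iff\tanh r\cos(\theta-\varphi)>\tanh\rho .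
\end{equation}

\begin{lemma}\label{lem:distance}
Let $\ell_1,\ell_2$ be lines with unit normals $n_1,n_2$, and let $a=\langle n_1,n_2\rangle$. If $|a|>1$, then $\cosh d(z,\ell_2)\ge|a|$ for every $z\in\ell_1$.
\end{lemma}

\begin{proof}
For any point $z$ and any line $\ell$ with unit normal $n$ we have $\sinh d(z,\ell)=|\langle z,n\rangle|$: this was just computed for $z=o$, and an isometry moves $z$ to $o$. Put $w=n_2-an_1$, so that $\langle w,w\rangle=1-a^2<0$. One of $\pm w/\sqrt{a^2-1}$ is a point $y\in\mathbb H^2$. For $z\in\ell_1$ we have $\langle z,n_1\rangle=0$, hence $\sinh d(z,\ell_2)=|\langle z,w\rangle|=\sqrt{a^2-1}\,\cosh d(z,y)\ge\sqrt{a^2-1}$.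
\end{proof}

The measure $\mathrm d\mu=\cosh\rho\,\mathrm d\rho\,\mathrm d\varphi$ on the set of lines is invariant under isometries, and the lines through a given point form a null set. We use the following forms of Crofton's formula \cite[Part IV]{Santalo}.
\begin{itemize}
\item[(C1)] If $K$ is compact and convex with nonempty interior, then $\mu\{\ell:\ell\cap K\ne\emptyset\}$ is the perimeter of $K$.
\item[(C2)] Parametrize the lines that cross a segment by the arclength position $s$ of the crossing point and the crossing angle $\alpha\in(0,\pi)$. Then $\mathrm d\mu=\sin\alpha\,\mathrm d\alpha\,\mathrm ds$. In particular the lines that meet $[x,y]$ have measure $2d(x,y)$.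
\end{itemize}
For a disc of radius $r$ about $o$, (C1) gives $2\pi\int_0^r\cosh\rho\,\mathrm d\rho=2\pi\sinh r$, as it should. We define the perimeter of a segment to be twice its length and that of a point to be $0$.

The projection $x\mapsto(x_1,x_2)/x_0$ maps $\mathbb H^2$ homeomorphically onto the open unit disc and lines onto chords, so hyperbolic convex hulls correspond to Euclidean ones. Thus the hull of a compact set is compact, and a compact convex set with empty interior is a segment or a point. With our convention, (C1) holds for every compact convex set, and perimeter is monotone under inclusion.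

\begin{example}[A thickened segment]\label{ex:strip}
This example shows why a thin hull need not have perimeter close to $2R_t$. Let $\gamma$ be a unit-speed parametrization of a line with unit normal $n$, and put $x(\tau,v)=\cosh v\,\gamma(\tau)+\sinh v\,n\in\mathbb H^2$. For fixed $\tau$ this is a unit-speed geodesic perpendicular to the line, and for fixed $v$ it is a curve of speed $\cosh v$ in $\tau$. The set $Q=\{x(\tau,v):0\le\tau\le R,\ |v|\le w\}$ is the intersection of two half-planes with $\{x:|\langle x,n\rangle|\le\sinh w\}$. The last set is convex, because along a unit-speed geodesic $c$ we have $c''=c$, so that $f=\langle c,n\rangle$ solves $f''=f$ and $|f|$ is a convex function. Hence $Q$ is convex, and its perimeter is $2R\cosh w+4w$, against $2R+4w$ for the Euclidean rectangle. Sideways excursions of bounded size, repeated all along the way, change the perimeter by a factor and not by an additive constant.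
\end{example}

For a continuous path $(B_u)$ and $s\le t$ write $B[s,t]=\{B_u:s\le u\le t\}$, and let $L_{s,t}$ be the perimeter of the convex hull of $B[s,t]$.

\begin{lemma}\label{lem:count}
For every continuous path and all $s\le u\le t$,
\begin{align}
L_{s,t}&=\mu\{\ell:\ell\cap B[s,t]\ne\emptyset\},\label{eq:count}\\
L_{s,t}&=L_{s,u}+L_{u,t}-\Delta(s,u,t),\label{eq:defect}
\end{align}
where $\Delta(s,u,t)=\mu\{\ell:\ell\text{ meets both }B[s,u]\text{ and }B[u,t]\}\ge0$.
\end{lemma}

\begin{proof}
If a line misses the connected set $B[s,t]$, then $B[s,t]$ lies in one of the two open half-planes bounded by the line. That half-plane is convex, so it contains the hull. Hence a line meets the hull if and only if it meets $B[s,t]$, and (C1) gives \eqref{eq:count}. Inclusion--exclusion for the lines that meet $B[s,u]$ and the lines that meet $B[u,t]$ gives \eqref{eq:defect}.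
\end{proof}

We call $\Delta(s,u,t)$ the \emph{defect}. Connectedness is what makes \eqref{eq:count} true: for a set of two points the right side would vanish. By the lemma, $L_{s,t}$ increases with the interval $[s,t]$, is subadditive, and does not change when an isometry is applied to the path.

\section{Two small cases}\label{sec:small}

\subsection*{Reflection: the Euclidean plane}
In $\mathbb R^2$ the invariant measure on lines is $\mathrm d\rho\,\mathrm d\varphi$, and Lemma~\ref{lem:count} holds with the same proof. Fix a line with parameters $(\rho,\varphi)$. The component $W$ of $B$ in direction $\varphi$ is a real Brownian motion. The path meets the line by time $t$ exactly when $\max_{s\le t}W_s\ge\rho$, and $B_t$ is beyond the line exactly when $W_t>\rho$. By the reflection principle the first event is twice as likely as the second. Integrating over lines,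
\[
\mathbb EL_t=2\pi\int_0^\infty2\,\mathbb P(W_t>\rho)\,\mathrm d\rho=4\pi\,\mathbb EW_t^+=\sqrt{8\pi t}.
\]
The lines that $B_t$ is beyond are those crossing $[o,B_t]$, which have measure $2|B_t|$; so the same computation reads $\mathbb EL_t=2\,\mathbb E[2|B_t|]$. On average the path meets twice as many lines as the segment joining its endpoints. This part of the argument will carry over to $\mathbb H^2$ unchanged. The defects will behave differently: here $\mathbb E\Delta(0,t,2t)=2\,\mathbb EL_t-\mathbb EL_{2t}=(2-\sqrt2)\sqrt{8\pi t}$, a fixed proportion of the perimeter itself, so the perimeter is far from a sum of independent contributions.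

\subsection*{Bounded defects: a broken geodesic}
In $\mathbb H^2$ consider a path made of two segments, of lengths $a$ and $b$, that meet at an angle $\psi\in(0,\pi]$. The hull is a triangle with third side $c$, so by \eqref{eq:defect} the defect at the joint is $2a+2b-(a+b+c)=a+b-c$. The hyperbolic law of cosines $\cosh c=\cosh a\cosh b-\sinh a\sinh b\cos\psi$ and the product formulas for $\cosh a\cosh b$ and $\sinh a\sinh b$ give
\begin{equation}\label{eq:cosines}
\cosh c=\cosh(a+b)\sin^2(\psi/2)+\cosh(a-b)\cos^2(\psi/2).
\end{equation}
As $a,b\to\infty$ this gives $e^c\sim e^{a+b}\sin^2(\psi/2)$. The defect counts the lines that meet both segments, so it increases in $a$ and $b$, and in the limit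
\begin{equation}\label{eq:rays}
\mu\{\ell\text{ meets both of two rays from a point at angle }\psi\}=-2\log\sin(\psi/2).
\end{equation}
The defect is thus bounded however long the two pieces are, whereas in $\mathbb R^2$ with $a=b$ it equals $2a(1-\sin(\psi/2))$ and grows linearly. If $\psi$ is uniform on $(0,\pi)$, then \eqref{eq:rays} has mean $2\log2$, because $\int_0^{\pi/2}\log\sin x\,\mathrm dx=-\frac\pi2\log2$. Section~\ref{sec:defect} proves the analog of this bound with the two rays replaced by the past and the future of the Brownian path.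

\section{Independent blocks and the radial martingale}\label{sec:bm}

Let $\mathbb P_x$ be the law of Brownian motion started at $x$, let $\mathbb P=\mathbb P_o$, and let $(\mathcal F_t)$ be the filtration of $B$. We use three standard properties.
\begin{itemize}
\item[(B1)] $B$ is a strong Markov process with continuous paths.
\item[(B2)] If $\gamma$ is an isometry, orientation preserving or not, and $B$ has law $\mathbb P_x$, then $\gamma B$ has law $\mathbb P_{\gamma x}$.
\item[(B3)] There is a continuous transition density $p_t(x,y)$, $t>0$, with respect to area, and $p_t(x,y)=p_t(y,x)$. By (B2) and continuity, $p_t(\gamma x,\gamma y)=p_t(x,y)$.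
\end{itemize}
By (B3), for $0<u_1<u_2<u_3$ almost surely $B_{u_1}\ne B_{u_2}$ and $B_{u_3}$ is off the line through these two points. Taking rational times, we see that almost surely $\mathcal H_t$ has nonempty interior for all $t>0$, so $L_t=L_{0,t}$. The event that $\ell$ meets $B[s,t]$ is $\{\inf_u d(B_u,\ell)=0\}$ with $u$ ranging over a countable dense subset of $[s,t]$. It is jointly measurable in the path and the line, so Fubini's theorem applies to \eqref{eq:count}.

In $\mathbb R^2$ the increments of the path over disjoint intervals are independent. In $\mathbb H^2$ there is no subtraction, and we use isometries to bring each piece of the path back to $o$.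

\begin{lemma}[Independent blocks]\label{lem:blocks}
There are independent Brownian paths $\xi^{(0)},\xi^{(1)},\dots$ from $o$ on the time interval $[0,1]$, and measurable functions $\Psi_j$, such that
\[
L_{m,n}=\Psi_{n-m}\bigl(\xi^{(m)},\dots,\xi^{(n-1)}\bigr)\qquad\text{for all integers }0\le m<n .
\]
For integers $l<m<n$, the defect $\Delta(l,m,n)$ is a function of $\xi^{(l)},\dots,\xi^{(n-1)}$.
\end{lemma}

\begin{proof}
For $x\ne o$ let $\tau_x$ be the translation along the line through $o$ and $x$ with $\tau_xo=x$, and let $\tau_o$ be the identity. Define $\gamma_0=\mathrm{id}$, $\xi^{(k)}_s=\gamma_k^{-1}B_{k+s}$ for $0\le s\le1$, and $\gamma_{k+1}=\gamma_k\tau_k'$ with $\tau_k'=\tau_{\xi^{(k)}_1}$. Then $\gamma_{k+1}o=\gamma_k\xi^{(k)}_1=B_{k+1}$, and by induction $\gamma_k$ and $\xi^{(0)},\dots,\xi^{(k-1)}$ are $\mathcal F_k$-measurable. Given $\mathcal F_k$, the path $B_{k+\cdot}$ is a Brownian motion from $B_k=\gamma_ko$, so by (B2) $\xi^{(k)}$ is a Brownian motion from $o$ independent of $\mathcal F_k$. For $m\le k<n$ and $0\le s\le1$ we have $\gamma_m^{-1}B_{k+s}=\tau'_m\cdots\tau'_{k-1}\,\xi^{(k)}_s$.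 Hence $\gamma_m^{-1}B[m,n]$, which has the same perimeter as $B[m,n]$, is built from $\xi^{(m)},\dots,\xi^{(n-1)}$ by a rule that depends only on $n-m$. The last statement follows from \eqref{eq:defect}.
\end{proof}

The drift in \eqref{eq:radial} tends to $\frac12$ but is not constant. We look for a function $g$ close to $r$ for which $g(R_t)$ has drift exactly $\frac12$. Take
\[
g(r)=2\log\cosh(r/2)=r-2\log2+2\log(1+e^{-r}).
\]
With $v=\tanh(r/2)$ we have $g'=v$, $g''=\frac12(1-v^2)$ and $\coth r=(1+v^2)/(2v)$, so
\[
\tfrac12\coth r\,g'(r)+\tfrac12g''(r)=\tfrac14(1+v^2)+\tfrac14(1-v^2)=\tfrac12 .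
\]
It\^o's formula on $[\varepsilon,t]$, followed by $\varepsilon\downarrow0$, gives $g(R_t)=t/2+M_t$ with $M_t=\int_0^t\tanh(R_s/2)\,\mathrm dW^R_s$. The integrand is bounded by $1$, so $M$ is a square-integrable martingale with $\langle M\rangle_t\le t$. Thus
\begin{equation}\label{eq:mart}
R_t=\tfrac t2+M_t+b_t,\qquad b_t=2\log2-2\log(1+e^{-R_t})\in[0,2\log2],
\end{equation}
and taking expectations,
\begin{equation}\label{eq:meanR}
\mathbb ER_t=\tfrac t2+2\log2-2\,\mathbb E\log(1+e^{-R_t}).
\end{equation}
Recall the exponential inequality: a continuous martingale with $M_0=0$ and $\langle M\rangle_t\le t$ satisfies $\mathbb P(\sup_{s\le t}M_s\ge x)\le e^{-x^2/(2t)}$ for $x>0$. Applied to $\pm M$ with $t=n$ and $x=\varepsilon n$, it gives $M_t/t\to0$ almost surely by the Borel--Cantelli lemma, and we recover $R_t/t\to\frac12$. Of this we need only that $R_t\to\infty$ almost surely.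

\begin{lemma}\label{lem:moments}
For every $1\le p<\infty$ we have $\|L_{0,1}\|_p<\infty$, and $\|L_n\|_p\le n\|L_{0,1}\|_p$ for integers $n\ge1$.
\end{lemma}

\begin{proof}
Let $R^*=\sup_{s\le1}R_s$. The path $B[0,1]$ lies in the disc of radius $R^*$ about $o$, so $L_{0,1}\le2\pi\sinh R^*\le\pi e^{R^*}$. By \eqref{eq:mart}, $R^*\le\sup_{s\le1}M_s+\frac12+2\log2$, which has a Gaussian upper tail, so $\mathbb Ee^{pR^*}<\infty$. By \eqref{eq:defect}, $L_n\le\sum_{i<n}L_{i,i+1}$, each term has the law of $L_{0,1}$ by Lemma~\ref{lem:blocks}, and Minkowski's inequality gives the second bound.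
\end{proof}

\section{Reflection in a line and the mean perimeter}\label{sec:mean}

In $\mathbb H^2$ the position of $B$ relative to a line is no longer read off from a real Brownian motion with a known maximum. The reflection principle, however, needs only an isometry that fixes the line pointwise and exchanges its sides, and in constant curvature every line $\ell$ has one, the reflection $\iota_\ell x=x-2\langle x,n\rangle n$. Let $T_\ell$ be the first time at which $B$ meets $\ell$.

\begin{lemma}[Reflection]\label{lem:reflect}
Let $\ell$ be a line that misses $o$, let $t\ge0$, and let $f\ge0$ be measurable on $\mathbb H^2$. Then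
\begin{equation}\label{eq:reflect}
\mathbb E\bigl[f(B_t);\,T_\ell\le t\bigr]=\mathbb E\bigl[f(B_t)+f(\iota_\ell B_t);\,B_t\text{ is beyond }\ell\bigr].
\end{equation}
Consequently, writing $\Sigma(x)$ for the set of lines that $x$ is beyond,
\begin{equation}\label{eq:master}
\mathbb E\bigl[L_tf(B_t)\bigr]=\mathbb E\int_{\Sigma(B_t)}\bigl(f(B_t)+f(\iota_\ell B_t)\bigr)\,\mathrm d\mu(\ell).
\end{equation}
\end{lemma}

\begin{proof}
For $t=0$ both sides of \eqref{eq:reflect} vanish, so let $t>0$. Let $\tilde B$ agree with $B$ up to time $T_\ell$ and with $\iota_\ell B$ afterwards. Since $\iota_\ell$ fixes $B_{T_\ell}$, the strong Markov property and (B2) show that $\tilde B$ has the law of $B$; it also has the same hitting time of $\ell$. Let $U$ be the open half-plane containing $o$ and $V=\iota_\ell U$ the other one. By continuity $B_t\in V$ forces $T_\ell\le t$, and $\mathbb P(B_t\in\ell)=0$ by (B3). So the left side of \eqref{eq:reflect} is $\mathbb E[f(B_t);B_t\in V]+\mathbb E[f(B_t);T_\ell\le t,\,B_t\in U]$, and the second term equals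
\[
\mathbb E\bigl[f(\tilde B_t);\,T_\ell\le t,\ \tilde B_t\in U\bigr]=\mathbb E\bigl[f(\iota_\ell B_t);\,B_t\in V\bigr].
\]
Integrating \eqref{eq:reflect} against $\mu$ and using $L_t=\mu\{\ell:T_\ell\le t\}$, which is \eqref{eq:count}, gives \eqref{eq:master}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:mean}]
The set $\Sigma(x)$ consists of the lines that meet $[o,x]$ and pass through neither endpoint, so $\mu(\Sigma(x))=2d(o,x)$ by (C2). Taking $f\equiv1$ in \eqref{eq:master} gives $\mathbb EL_t=4\,\mathbb ER_t$, and \eqref{eq:meanR} gives the formula. The two inequalities follow from $0\le\log(1+e^{-R_t})\le\log2$. Since $R_t\to\infty$ almost surely, $\mathbb E\log(1+e^{-R_t})\to0$ by bounded convergence.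
\end{proof}

The same lemma gives the probability of ever meeting a line.

\begin{lemma}[Hitting probability]\label{lem:hit}
Brownian motion started at distance $\rho\ge0$ from a line meets the line at some time with probability
\[
h(\rho)=\tfrac2\pi\arccos(\tanh\rho)=\tfrac4\pi\arctan e^{-\rho}\le\tfrac4\pi e^{-\rho}\le\frac4{\pi\cosh\rho}.
\]
\end{lemma}

\begin{proof}
For $\rho=0$ both formulas give $1$. For $\rho>0$ we may by (B2) start at $o$ and take $\ell=\ell(\rho,\varphi)$. The law of $B_t$ is invariant under rotations about $o$, so $\theta_t$ is uniform and independent of $R_t$. A uniform angle satisfies $\cos(\theta-\varphi)>c$ with probability $\frac1\pi\arccos c$ for $c\in[0,1]$. By \eqref{eq:reflect} with $f\equiv1$ and \eqref{eq:beyond},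
\[
\mathbb P(T_\ell\le t)=\frac2\pi\,\mathbb E\Bigl[\arccos\frac{\tanh\rho}{\tanh R_t};\,R_t>\rho\Bigr]\longrightarrow\frac2\pi\arccos(\tanh\rho)\qquad(t\to\infty),
\]
by bounded convergence. If $\beta=\arctan e^{-\rho}$, then $\cos2\beta=(1-e^{-2\rho})/(1+e^{-2\rho})=\tanh\rho$, which is the second formula. Finally $\arctan x\le x$ and $e^{-\rho}\cosh\rho\le1$.
\end{proof}

By \eqref{eq:beyond}, a ray from $o$ in direction $\theta$ meets $\ell(\rho,\varphi)$ exactly when $\cos(\theta-\varphi)>\tanh\rho$, so a ray with uniform direction meets it with probability $h(\rho)/2$. The lines at distance $\rho$ have density $2\pi\cosh\rho$, and $2\pi\cosh\rho\;h(\rho)\to4$ as $\rho\to\infty$: exponential growth and exponential decay cancel exactly. Far from $o$, the path meets on average lines of measure $4$ per unit of distance, and a ray meets half as many. With speed $\frac12$ this accounts for the values $2t$ and $t$.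

\section{The law of large numbers}\label{sec:lln}

We recall Kingman's subadditive ergodic theorem in the form we need. Let $\xi^{(0)},\xi^{(1)},\dots$ be independent and identically distributed, and let $X_{m,n}=\Psi_{n-m}(\xi^{(m)},\dots,\xi^{(n-1)})$ be nonnegative and integrable with $X_{l,n}\le X_{l,m}+X_{m,n}$ for $l<m<n$. Then $X_{0,n}/n$ converges almost surely to the constant $\lim_n\mathbb EX_{0,n}/n$.

\begin{proof}[Proof of Theorem~\ref{thm:lln}]
The family $(L_{m,n})$ satisfies these hypotheses by \eqref{eq:defect} and Lemmas~\ref{lem:blocks} and~\ref{lem:moments}, and $\mathbb EL_n/n\to2$ by Theorem~\ref{thm:mean}. So $L_n/n\to2$ almost surely along the integers. Given $p$, take $p'>p$. By Lemma~\ref{lem:moments} the variables $|L_n/n-2|^p$ are bounded in $L^{p'/p}$, hence uniformly integrable, and therefore $L_n/n\to2$ in $L^p$. For real $t$ and $n=\lfloor t\rfloor$ we have $L_n\le L_t\le L_{n+1}$, so $|L_t/t-2|\le|L_n/t-2|+|L_{n+1}/t-2|$, and $n/t\to1$.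
\end{proof}

\begin{remark}
Convergence in $L^1$, and with it the answer to the Question, needs only the strong law of large numbers. Fix an integer $m\ge1$. Then $L_n\le\sum_{i=0}^{\lfloor n/m\rfloor}L_{im,(i+1)m}$, a sum of independent copies of $L_m$, so $\limsup_nL_n/n\le\mathbb EL_m/m\le2+8(\log2)/m$ almost surely. Letting $m\to\infty$ shows that $Y_n=L_n/n-2$ has $Y_n^+\to0$ almost surely, and $\mathbb EY_n^+\to0$ by uniform integrability. Since $\mathbb EY_n\to0$, we get $\mathbb E|Y_n|=2\,\mathbb EY_n^+-\mathbb EY_n\to0$. It is the uniform integrability, which comes from Lemma~\ref{lem:moments}, that excludes a mean carried by rare events.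
\end{remark}

\section{The defects are bounded in $L^2$}\label{sec:defect}

For fluctuations, subadditivity is not enough: we must bound what it loses. Let $X$ and $Y$ be independent Brownian motions from $o$, run forever, and let
\[
D=\mu\{\ell:\ell\text{ meets both }X[0,\infty)\text{ and }Y[0,\infty)\}.
\]

\begin{proposition}\label{prop:defect}
We have $C_0:=\|D\|_2<\infty$, and $\|\Delta(a,b,c)\|_2\le C_0$ for all $0\le a<b<c$.
\end{proposition}

The defect $\Delta(a,b,c)$ involves the past and the future of the path at time $b$. Seen from $B_b$, the future is a fresh Brownian motion. The first step is to show that the past, run backwards, is one too. For $y\in\mathbb H^2$ let $J_y$ be the rotation by $\pi$ about the midpoint of $[o,y]$; it exchanges $o$ and $y$ and depends continuously on $y$.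

\begin{lemma}[Reversal]\label{lem:reverse}
Fix $b>0$ and put $J=J_{B_b}$. Then $X_u=JB_{b-u}$, $0\le u\le b$, and $Y_u=JB_{b+u}$, $u\ge0$, are independent Brownian motions from $o$.
\end{lemma}

\begin{proof}
Both $J$ and $X$ are $\mathcal F_b$-measurable and $JB_b=o$, so by (B1) and (B2) $Y$ is a Brownian motion from $o$ independent of $X$. The path $X$ is continuous with $X_0=o$, so it suffices to find its finite-dimensional laws. Let $0<u_1<\dots<u_k<b$. We have $X_{b-u_j}=JB_{u_j}$ and $X_b=Jo=B_b$. The vector $(B_{u_1},\dots,B_{u_k},B_b)$ has density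
\[
p_{u_1}(o,x_1)\,p_{u_2-u_1}(x_1,x_2)\cdots p_{b-u_k}(x_k,y).
\]
For fixed $y$ substitute $z_j=J_yx_j$, which preserves area. By the invariance in (B3), the density of $(X_{b-u_1},\dots,X_{b-u_k},X_b)$ at $(z_1,\dots,z_k,y)$ is
\[
p_{u_1}(y,z_1)\,p_{u_2-u_1}(z_1,z_2)\cdots p_{b-u_k}(z_k,o).
\]
By the symmetry in (B3) this equals $p_{b-u_k}(o,z_k)\cdots p_{u_2-u_1}(z_2,z_1)\,p_{u_1}(z_1,y)$, the density of $(B_{b-u_k},\dots,B_{b-u_1},B_b)$ at $(z_k,\dots,z_1,y)$.
\end{proof}

It remains to bound $\|D\|_2$. The lines met by $X$ alone have infinite measure, so we sort them by distance. For integers $k\ge0$ let $\mathcal S_k$ be the shell of lines with $k\le\rho<k+1$, and let $N_k$ be the measure of the lines in $\mathcal S_k$ that $X$ meets. We show that $N_k$ is bounded in $L^2$ uniformly in $k$; the requirement that $Y$ meet the line as well then supplies a factor $e^{-k}$. The reason for the uniform bound is that the shell has density of order $e^k$ per unit of angle, while two of its lines are likely to be met together only if their directions differ by $O(e^{-k})$.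

\begin{lemma}\label{lem:shell}
For all $k\ge0$, $\mathbb EN_k\le8$ and $\mathbb EN_k^2\le16C$, where $C=4\sqrt2\,\pi e$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:hit}, $\mathbb EN_k=2\pi\int_k^{k+1}h(\rho)\cosh\rho\,\mathrm d\rho\le2\pi\cdot\frac4\pi=8$.

Let $\ell_i=\ell(\rho_i,\varphi_i)\in\mathcal S_k$ for $i=1,2$, let $\delta\in(-\pi,\pi]$ be the difference of the angles, and put $\kappa=\frac2{\pi^2}\delta^2\cosh^2k$. We claim that
\begin{equation}\label{eq:pair}
\mathbb P_z(B\text{ meets }\ell_2)\le\beta(\delta):=\min(1,4/\kappa)\qquad\text{for every }z\in\ell_1 .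
\end{equation}
For $\kappa<4$ there is nothing to prove, so let $\kappa\ge4$. The unit normals satisfy
\[
-\langle n_1,n_2\rangle=\sinh\rho_1\sinh\rho_2-\cosh\rho_1\cosh\rho_2\cos\delta=\cosh\rho_1\cosh\rho_2\,(1-\cos\delta)-\cosh(\rho_1-\rho_2).
\]
Here $1-\cos\delta=2\sin^2(\delta/2)\ge2\delta^2/\pi^2$, $\cosh\rho_i\ge\cosh k$, and $\cosh(\rho_1-\rho_2)\le\cosh1<2$. Hence $-\langle n_1,n_2\rangle\ge\kappa-2\ge\kappa/2>1$. Lemma~\ref{lem:distance} gives $\cosh d(z,\ell_2)\ge\kappa/2$, and Lemma~\ref{lem:hit} bounds the probability by $8/(\pi\kappa)\le4/\kappa$.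

Since $\int_{\mathbb R}\min(1,A^2/\delta^2)\,\mathrm d\delta=4A$ for $A>0$, and $4/\kappa=A^2/\delta^2$ with $A=\sqrt2\,\pi/\cosh k$, we have for each $\ell_1\in\mathcal S_k$
\[
\int_{\mathcal S_k}\beta(\delta)\,\mathrm d\mu(\ell_2)\le\cosh(k+1)\cdot\frac{4\sqrt2\,\pi}{\cosh k}\le C .
\]
If $X$ meets both lines, it meets one of them first. The strong Markov property at that time, \eqref{eq:pair}, and the symmetry of $\beta$ give $\mathbb P(X\text{ meets }\ell_1\text{ and }\ell_2)\le(h(\rho_1)+h(\rho_2))\beta(\delta)$. Therefore
\[
\mathbb EN_k^2=\iint_{\mathcal S_k^2}\mathbb P(X\text{ meets }\ell_1\text{ and }\ell_2)\,\mathrm d\mu\,\mathrm d\mu\le2C\int_{\mathcal S_k}h(\rho)\,\mathrm d\mu=2C\,\mathbb EN_k\le16C.\qedhere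
\]
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:defect}]
Let $D_k$ be the measure of the lines in $\mathcal S_k$ met by both $X$ and $Y$, so that $D=\sum_kD_k$. For $\ell_1\in\mathcal S_k$ the probability that $Y$ meets $\ell_1$ is at most $\frac4\pi e^{-k}$. By independence and Lemma~\ref{lem:shell},
\[
\mathbb ED_k^2=\iint_{\mathcal S_k^2}\mathbb P(X\text{ meets }\ell_1,\ell_2)\,\mathbb P(Y\text{ meets }\ell_1,\ell_2)\,\mathrm d\mu\,\mathrm d\mu\le\tfrac4\pi e^{-k}\,\mathbb EN_k^2\le\tfrac{64C}\pi e^{-k},
\]
and Minkowski's inequality gives $\|D\|_2\le\sum_k\|D_k\|_2<\infty$.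

By the Markov property at time $a$ and (B2), $\Delta(a,b,c)$ has the law of $\Delta(0,b-a,c-a)$, so let $a=0$. Since $\mu$ is invariant under $J$, Lemma~\ref{lem:reverse} shows that $\Delta(0,b,c)$ has the law of $\mu\{\ell\text{ meets }X[0,b]\text{ and }Y[0,c-b]\}$, and this variable is at most $D$.
\end{proof}

This is the step that depends on negative curvature, through the decay of $h$. In $\mathbb R^2$ every line is met with probability one, so $D=\infty$ almost surely.

\begin{remark}
The constant in Theorem~\ref{thm:mean} is the mean of $D$. Indeed $\mathbb ED=\int h(\rho)^2\,\mathrm d\mu=4\int(h(\rho)/2)^2\,\mathrm d\mu$, and the last integral is the expected measure of the lines that meet two independent uniform rays from $o$. The angle between such rays is uniform on $(0,\pi)$, so by Section~\ref{sec:small} the integral is $2\log2$ and $\mathbb ED=8\log2$. This agrees with $\mathbb E\Delta(0,b,2b)=2\,\mathbb EL_b-\mathbb EL_{2b}\to8\log2$, whose left side increases to $\mathbb ED$ by Lemma~\ref{lem:reverse} and monotone convergence.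
\end{remark}

\section{The central limit theorem}\label{sec:clt}

Write $\bar Z=Z-\mathbb EZ$. Cut $[0,qm]$ into $q$ blocks of integer length $m$. Then $L_{qm}$ is the sum of the independent block perimeters, which fluctuates on the scale $\sqrt{qm}$, minus $q-1$ defects. If we attach the blocks one at a time, the defects $\Delta(0,im,(i+1)m)$ are dependent, and Minkowski's inequality bounds the fluctuation of their sum only by $C_0q$, which is too large when $q\to\infty$ with $m$ fixed. Splitting in halves organizes the defects into a logarithmic number of independent families.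

\begin{lemma}\label{lem:dyadic}
For integers $m,q\ge1$ let $E_{m,q}=\sum_{i<q}L_{im,(i+1)m}-L_{qm}$. Then $\|\bar E_{m,q}\|_2\le C_1\sqrt q$ with $C_1=\sqrt2\,C_0/(\sqrt2-1)$, which does not depend on $m$.
\end{lemma}

\begin{proof}
Split an interval of $q'\ge2$ consecutive blocks into intervals of $\lfloor q'/2\rfloor$ and $\lceil q'/2\rceil$ blocks; start from all $q$ blocks at depth $0$ and repeat until single blocks remain. Applying \eqref{eq:defect} at each split shows that $E_{m,q}$ is the sum of the defects of all splits. An interval at depth $j$ has at most $\lceil q/2^j\rceil$ blocks, so it is split only if $2^j<q$, that is, only if $j<j_0:=\lceil\log_2q\rceil$. At depth $j$ there are at most $2^j$ intervals, with disjoint interiors and integer endpoints, so their defects are independent by Lemma~\ref{lem:blocks}. By Proposition~\ref{prop:defect} the sum of these defects has variance at most $2^jC_0^2$. Since $2^{j_0}<2q$,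
\[
\|\bar E_{m,q}\|_2\le C_0\sum_{j<j_0}2^{j/2}\le\frac{C_0\,2^{j_0/2}}{\sqrt2-1}\le C_1\sqrt q.\qedhere
\]
\end{proof}

\begin{proposition}\label{prop:clt}
There is $\sigma^2\in[0,\infty)$ with $\operatorname{Var}(L_t)/t\to\sigma^2$ and $(L_t-2t)/\sqrt t\Rightarrow N(0,\sigma^2)$.
\end{proposition}

\begin{proof}
Let $Z_n=\bar L_n/\sqrt n$ and $\sigma_n=\|Z_n\|_2$, which is finite by Lemma~\ref{lem:moments}. Fix $m$, let $q=\lfloor n/m\rfloor$, and put $S_{m,q}=(qm)^{-1/2}\sum_{i<q}\bar L_{im,(i+1)m}$. The summands are independent copies of $\bar L_m$, so $\|S_{m,q}\|_2=\sigma_m$. Let $G_n=L_n-L_{qm}$. Then $0\le G_n\le L_{qm,(q+1)m}$, so $\|\bar G_n\|_2\le\|L_m\|_2$. From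
\[
Z_n=\sqrt{qm/n}\;S_{m,q}-\bar E_{m,q}/\sqrt n+\bar G_n/\sqrt n,
\]
Lemma~\ref{lem:dyadic}, $q/n\le1/m$ and $qm/n\to1$, we obtain
\begin{equation}\label{eq:approx}
\limsup_{n\to\infty}\|Z_n-S_{m,q}\|_2\le C_1/\sqrt m .
\end{equation}
Hence $\limsup_n|\sigma_n-\sigma_m|\le C_1/\sqrt m$ for every $m$. So $(\sigma_n)$ is bounded and its upper and lower limits differ by at most $2C_1/\sqrt m$ for every $m$; thus $\sigma_n\to\sigma<\infty$. For fixed $m$ the classical central limit theorem gives $\mathbb Ee^{i\zeta S_{m,q}}\to e^{-\zeta^2\sigma_m^2/2}$ for $\zeta\in\mathbb R$. With $|e^{ix}-e^{iy}|\le|x-y|$ and \eqref{eq:approx},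
\[
\limsup_{n\to\infty}\bigl|\mathbb Ee^{i\zeta Z_n}-e^{-\zeta^2\sigma^2/2}\bigr|\le\frac{|\zeta|C_1}{\sqrt m}+\bigl|e^{-\zeta^2\sigma_m^2/2}-e^{-\zeta^2\sigma^2/2}\bigr|,
\]
and the right side tends to $0$ as $m\to\infty$. So $Z_n\Rightarrow N(0,\sigma^2)$. For real $t$ and $n=\lfloor t\rfloor$ we have $0\le L_t-L_n\le L_{n,n+1}$, so $\|L_t-L_n\|_2\le\|L_{0,1}\|_2$, and $\mathbb EL_n=2t+O(1)$ by Theorem~\ref{thm:mean}. Therefore $\|\bar L_t\|_2=\sqrt n\,\sigma_n+O(1)$, and $(L_t-2t)/\sqrt t-\sqrt{n/t}\,Z_n\to0$ in $L^2$.
\end{proof}

\section{Covariance with the radius, and $\sigma^2\ge4$}\label{sec:cov}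

Proposition~\ref{prop:clt} does not exclude $\sigma=0$. To bound $\operatorname{Var}(L_t)$ from below it suffices to find a variable whose covariance with $L_t$ can be computed, and \eqref{eq:master} computes $\mathbb E[L_tf(B_t)]$ for every $f\ge0$. We take $f=d(o,\cdot)$, because the variance of $R_t$ is accessible through \eqref{eq:mart}. Then $\mathbb E[L_tR_t]=\mathbb EF(R_t)$, where for a point $x$ at distance $R$ from $o$, by (C2),
\[
F(R)=\int_{\Sigma(x)}\bigl(R+d(o,\iota_\ell x)\bigr)\,\mathrm d\mu(\ell)=2R^2+\int_0^R\!\!\int_0^\pi c(s,\alpha)\sin\alpha\,\mathrm d\alpha\,\mathrm ds .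
\]
Here $c(s,\alpha)=d(o,\iota_\ell x)$ for the line $\ell$ that crosses $[o,x]$ at the point $y$ at distance $s$ from $o$, at angle $\alpha$. Measure directions at $y$ from the direction to $x$. Then $\ell$ has direction $\alpha$, the point $\iota_\ell x$ lies in direction $2\alpha$ at distance $R-s$, and $o$ lies in direction $\pi$ at distance $s$. So $o,y,\iota_\ell x$ form a broken geodesic with angle $\psi=|\pi-2\alpha|$, and \eqref{eq:cosines} gives
\begin{equation}\label{eq:c}
\cosh c=\cosh R\,\cos^2\alpha+\cosh(R-2s)\sin^2\alpha .
\end{equation}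
Away from the ends of the segment the first term dominates and $c\approx R+\log\cos^2\alpha$. The mirror image of $x$ is closer to $o$ by a bounded amount, and summed over lines of measure $2R$ this loss contributes at order $R$, which is the order of the covariance.

\begin{lemma}\label{lem:F}
$F(R)=4R^2-4R+O(1)$, uniformly in $R\ge0$.
\end{lemma}

\begin{proof}
Substitute $u=\cos\alpha$, which turns $\sin\alpha\,\mathrm d\alpha$ into $\mathrm du$ on $[-1,1]$, and write $c=\log(2\cosh c)-\log(1+e^{-2c})$. By \eqref{eq:c},
\[
2\cosh c=e^R\Bigl(u^2(1+e^{-2R})+(1-u^2)\bigl(e^{-2s}+e^{-2(R-s)}\bigr)\Bigr).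
\]
The bracket lies between $u^2$ and $u^2+\eta$, where $\eta=e^{-2s}+e^{-2(R-s)}+e^{-2R}$. Hence $c=R+\log u^2+e_1-e_2$ with $0\le e_1\le\log(1+\eta/u^2)$ and $e_2=\log(1+e^{-2c})$.

For $A\ge0$ we have $\int_{\mathbb R}\log(1+A^2/u^2)\,\mathrm du=2\pi A$, since the integral vanishes at $A=0$ and its derivative in $A$ is $\int_{\mathbb R}2A(u^2+A^2)^{-1}\,\mathrm du=2\pi$. As $\sqrt\eta\le e^{-s}+e^{-(R-s)}+e^{-R}$, the integral of $e_1$ over $u\in[-1,1]$ and $s\in[0,R]$ is at most $2\pi(2+Re^{-R})\le6\pi$. Next, $0\le e_2\le e^{-c}\le1/\cosh c$, and $\cosh c\ge\max(1,u^2\cosh R)$ by \eqref{eq:c}, so $e_2\le\min(1,1/(u^2\cosh R))$. The integral of $e_2$ is therefore at most $4R/\sqrt{\cosh R}$, which is bounded in $R$. Finally $\int_{-1}^1(R+\log u^2)\,\mathrm du=2R-4$, so the double integral in $F$ is $2R^2-4R+O(1)$.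
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clt}]
By Lemma~\ref{lem:F} and $\mathbb EL_t=4\,\mathbb ER_t$,
\[
\operatorname{Cov}(L_t,R_t)=4\,\mathbb ER_t^2-4\,\mathbb ER_t-4(\mathbb ER_t)^2+O(1)=4\operatorname{Var}(R_t)-4\,\mathbb ER_t+O(1).
\]
By It\^o's isometry $\operatorname{Var}(M_t)=\int_0^t\mathbb E\tanh^2(R_s/2)\,\mathrm ds$, and the integrand tends to $1$ by bounded convergence, so $\operatorname{Var}(M_t)\sim t$. In \eqref{eq:mart} the term $b_t$ is bounded, so $\|\bar R_t\|_2=\|M_t\|_2+O(1)$ and $\operatorname{Var}(R_t)\sim t$. With $\mathbb ER_t=t/2+O(1)$ from \eqref{eq:meanR}, we get $\operatorname{Cov}(L_t,R_t)=4t-2t+o(t)\sim2t$. Let $\sigma^2$ be as in Proposition~\ref{prop:clt}. By the Cauchy--Schwarz inequality,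
\[
\sigma^2=\lim_{t\to\infty}\frac{\operatorname{Var}(L_t)}t\ge\lim_{t\to\infty}\frac{\operatorname{Cov}(L_t,R_t)^2}{t\operatorname{Var}(R_t)}=4 .
\]
Finally,
\[
\operatorname{Var}(L_t-2R_t)=\operatorname{Var}(L_t)-4\operatorname{Cov}(L_t,R_t)+4\operatorname{Var}(R_t)=(\sigma^2-8+4)\,t+o(t).\qedhere
\]
\end{proof}

The slope of the linear regression of $L_t$ on $R_t$ is $\operatorname{Cov}(L_t,R_t)/\operatorname{Var}(R_t)\to2$, although the ratio of the means is $4$. The part of the fluctuation of $L_t$ that is linearly correlated with $R_t$ is thus that of $2R_t$, the perimeter of the segment $[o,B_t]$. It accounts for the term $4$ in $\sigma^2$, and $\sigma^2-4$ is the variance per unit time of the excess $L_t-2R_t\ge0$, whose mean is $2\,\mathbb ER_t=t+O(1)$.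

\begin{thebibliography}{9}

\bibitem{BVW}
Chinmoy Bhattacharjee, Rik Versendaal, Andrew Wade,
\emph{Perimeter length of the convex hull of Brownian motion in the hyperbolic plane},
arXiv:2502.15340 (2025).

\bibitem{Santalo}
Santal\'o,
\emph{Integral Geometry and Geometric Probability}.

\end{thebibliography}
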